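# Ultrafilters on the random algebra that are not Tukey maximal

## Thinning a sequence of small elements

The proof turns on one construction in a measure algebra. We are given a filter base and a sequence of elements whose measures tend to $0$. Each of these elements can be removed without destroying the filter base. We want to remove infinitely many of them *at once*. We first fix the setting.

For an infinite cardinal $\kappa$, let $\mathbb B_\kappa$ be the measure algebra of $2^\kappa$: the sets in the product $\sigma$-algebra, modulo sets of measure zero, with the product measure $\mu$. For $\kappa=\omega$ this is the *random algebra* $\mathbb B_\omega$, the Borel subsets of $2^\omega$ modulo null sets. On a first pass, read $\kappa=\omega$ everywhere. We write $\neg a$ for the complement of $a$, and $a\setminus b=a\wedge\neg b$. A set $F\subseteq\mathbb B_\kappa$ has the **finite intersection property (FIP)** if all meets of finitely many elements of $F$ are nonzero. Every set with the FIP extends to an ultrafilter.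

The measure $\mu$ is *strictly positive* (if $a\neq0$ then $\mu(a)>0$) and countably additive. Countable joins are given by unions of representatives, so $\mu(\bigvee_n a_n)\le\sum_n\mu(a_n)$. The algebra is complete. Indeed, given $S\subseteq\mathbb B_\kappa$, let $s$ be the supremum of $\mu(\bigvee T)$ over countable $T\subseteq S$. Taking the union of countably many such $T$ with values tending to $s$, we get a countable $T$ with $\mu(\bigvee T)=s$. For $a\in S$ we have $\mu(a\vee\bigvee T)\le s$, so $a\setminus\bigvee T$ has measure $0$, that is, $a\le\bigvee T$. Hence $\bigvee T$ is the least upper bound of $S$.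

**Lemma 1 (thinning, countable case).** Let $F\subseteq\mathbb B_\kappa$ be countable, let $\langle b_n:n<\omega\rangle$ satisfy $\mu(b_n)\to0$, and suppose that $F\cup\{\neg b_n:n<\omega\}$ has the FIP. Then there is an infinite $I\subseteq\omega$ such that $F\cup\{\neg\bigvee_{n\in I}b_n\}$ has the FIP.

If $F$ is finite with meet $f\ne0$, this is easy: choose $I$ so sparse that $\sum_{n\in I}\mu(b_n)<\mu(f)$. Then $f\setminus\bigvee_{n\in I}b_n$ has positive measure. For infinite $F$ one would like to do the same, making $\sum_{n\in I}\mu(b_n)$ smaller than the measure of every finite meet from $F$. This breaks down when those measures have infimum $0$, as the following example shows. It will return several times.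

**Example A.** Let $p_n$ be the class of $\{x: x(0)=\dots=x(n-1)=0,\ x(n)=1\}$ and $f_k$ the class of $\{x:x(0)=\dots=x(k)=0\}$. Then $\mu(p_n)=2^{-n-1}$, $\mu(f_k)=2^{-k-1}$, the $p_n$ are pairwise disjoint with join $1$, and $f_{k}=\bigvee_{n>k}p_n$. Take $F=\{f_k:k<\omega\}$ and $b_n=p_n$. Since $f_k\wedge p_i=0$ for $i\le k$, the set $F\cup\{\neg p_n:n<\omega\}$ has the FIP. No infinite $I$ makes $\mu(\bigvee_{n\in I} p_n)$ smaller than all $\mu(f_k)$. Passing to a tail does not help either: $\bigvee_{n\ge N}p_n=f_{N-1}$ for $N\ge1$, so removing a tail kills an element of $F$. Yet $I=\{0,2,4,\dots\}$ works: for every $k$, the element $f_k\setminus\bigvee_{n\in I}p_n$ contains $p_n$ for each odd $n>k$.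

So $\bigvee_{n\in I}b_n$ need not be small compared with $f_k$. Part of it may be large, provided that this part is *disjoint* from $f_k$. The way through is therefore to strip the early $b_i$ from $f_k$ first, and then to ask only that the *later* chosen $b_n$ be small compared with what is left.

**Proof of Lemma 1.**

**Step 1: a decreasing sequence that controls everything.** The aim is to replace $F\cup\{\neg b_n:n<\omega\}$ by a sequence. We may assume $1\in F$. Enumerate $F$, possibly with repetitions, as $\{h_i:i<\omega\}$, and put
$$f_k=\bigwedge_{i\le k}h_i\wedge\bigwedge_{i\le k}\neg b_i .$$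
Then $f_0\ge f_1\ge\cdots$, every $f_k$ is nonzero by the FIP, $f_k\wedge b_i=0$ for $i\le k$, and every finite meet of elements of $F$ is $\ge f_k$ for all large $k$.

**Step 2: the choice of $I$.** The aim is to make each chosen element tiny compared with the $f$ that has been stripped up to the previous choice. Since $\mu(b_n)\to0$ and $\mu(f_k)>0$, we can choose recursively $n_0<n_1<\cdots$ with $n_0=0$ and
$$\mu(b_{n_i})<2^{-i-1}\mu(f_{n_{i-1}})\qquad(i\ge1).\tag{1}$$
Let $I=\{n_i:i<\omega\}$ and $b=\bigvee_i b_{n_i}$.

**Step 3: $f_{n_j}\setminus b\neq0$ for every $j$.** This is where the two halves of $b$ are treated differently. If $i\le j$, then $n_i\le n_j$, so $f_{n_j}\wedge b_{n_i}=0$: the early part of $b$ is disjoint from $f_{n_j}$. If $i>j$, then $n_{i-1}\ge n_j$, so $\mu(f_{n_{i-1}})\le\mu(f_{n_j})$, and by (1)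
$$\mu\Big(\bigvee_{i>j}b_{n_i}\Big)\le\sum_{i>j}2^{-i-1}\mu(f_{n_j})=2^{-j-1}\mu(f_{n_j})<\mu(f_{n_j}).$$
So the late part cannot cover $f_{n_j}$, and $f_{n_j}\setminus b\ne0$.

**Step 4: conclusion.** We pass from the $f_{n_j}$ back to $F$. A finite meet of elements of $F\cup\{\neg b\}$ is $\ge p\wedge\neg b$ for some finite meet $p$ of elements of $F$. By Step 1, $p\ge f_{n_j}$ for large $j$, so $p\wedge\neg b\ge f_{n_j}\setminus b\ne0$. $\square$

What is this for? Iterating Lemma 1 produces ultrafilters with the following property.

**Definition (†).** An ultrafilter $U$ on $\mathbb B_\kappa$ has property **(†)** if whenever $b_n\notin U$ for all $n<\omega$ and $\mu(b_n)\to0$, there is an infinite $I\subseteq\omega$ with $\bigvee_{n\in I}b_n\notin U$.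

By Example A, it would be too much to ask for a cofinite $I$: if $U$ contains all $f_k$, then no $p_n$ is in $U$, but every tail join $\bigvee_{n\ge N}p_n$ is in $U$. Property (†) will bound the complexity of $U$ in the Tukey order, to which we now turn.

## Tukey maximality and infinite meets

For directed sets $D,E$ write $D\le_{\mathrm T}E$ if there are functions $f\colon D\to E$ and $g\colon E\to D$ such that for all $d\in D$, $e\in E$,
$$f(d)\le^E e\ \text{ implies }\ d\le^D g(e).$$

**Example B.** We have $\langle[\omega]^{<\omega},\subseteq\rangle\le_{\mathrm T}\langle\omega,\le\rangle$: let $f(s)=\max s$ (and $f(\emptyset)=0$) and $g(n)=\{0,\dots,n\}$. But $\langle[\omega_1]^{<\omega},\subseteq\rangle\not\le_{\mathrm T}\langle\omega,\le\rangle$. Given $f,g$, there is $n$ with $f(\{\xi\})=n$ for uncountably many $\xi$. All these $\xi$ would lie in the finite set $g(n)$, a contradiction.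

An ultrafilter $U$ on a Boolean algebra $\mathbb B$ is a directed set under reverse inclusion, $\langle U,\ge\rangle$: larger in the directed set means smaller in the algebra, and $u\wedge v$ is an upper bound of $u,v$. Always $\langle U,\ge\rangle\le_{\mathrm T}\langle[|\mathbb B|]^{<\omega},\subseteq\rangle$. To see this, index the elements of $\mathbb B$ injectively by ordinals below $|\mathbb B|$. Let $f(u)$ be the singleton of the index of $u$, and let $g(s)$ be the meet of those elements of $U$ whose index is in $s$. If $f(u)\subseteq s$, then $g(s)\le u$. The ultrafilter is called **Tukey maximal** if also $\langle[|\mathbb B|]^{<\omega},\subseteq\rangle\le_{\mathrm T}\langle U,\ge\rangle$. From now on we abbreviate $\langle[\lambda]^{<\omega},\subseteq\rangle$ to $[\lambda]^{<\omega}$.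

The problem comes from Jörg Brendle and Francesco Parente, "Combinatorics of ultrafilters on Cohen and random algebras", arXiv:2009.11530 (2020). It is known that under $\Diamond$ there is an ultrafilter on $\mathbb B_\omega$ which is not Tukey maximal. Does $2^{\aleph_0}=\aleph_1$ suffice? The answer is yes.

**Theorem 1.** Assume $2^{\aleph_0}=\aleph_1$. There is an ultrafilter $U$ on $\mathbb B_\omega$ with (†). Hence $[\omega_1]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$. Since $|\mathbb B_\omega|=2^{\aleph_0}=\aleph_1$, $U$ is not Tukey maximal.

The first thing to do is to translate the Tukey relation into a statement about meets.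

**Lemma 2.** Let $U$ be an ultrafilter on a complete Boolean algebra and $\lambda$ an infinite cardinal. Then $[\lambda]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ if and only if there is a family $\langle a_\xi:\xi<\lambda\rangle$ in $U$ with $\bigwedge_{\xi\in I}a_\xi\notin U$ for every infinite $I\subseteq\lambda$.

**Proof.** **From a reduction to a family.** We read the family off the singletons. Let $f,g$ witness the reduction and put $a_\xi=f(\{\xi\})\in U$. Suppose $e=\bigwedge_{\xi\in I}a_\xi\in U$. For $\xi\in I$ we have $f(\{\xi\})\ge e$, so $\{\xi\}\subseteq g(e)$. Thus $I\subseteq g(e)$, and $I$ is finite.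

**From a family to a reduction.** We define $f$ by finite meets and $g$ by collecting indices. Put $f(s)=\bigwedge_{\xi\in s}a_\xi$ (so $f(\emptyset)=1$) and $g(e)=\{\xi<\lambda:e\le a_\xi\}$ for $e\in U$. The set $g(e)$ is finite: otherwise $\bigwedge_{\xi\in g(e)}a_\xi\ge e$ would be an infinite meet lying in $U$. If $f(s)\ge e$, then $e\le a_\xi$ for each $\xi\in s$, so $s\subseteq g(e)$. $\square$

We try Lemma 2 by hand on two cases. If $U=\{a:a\ge p\}$ is generated by an atom $p$, then every meet of elements of $U$ is $\ge p$, so there is no family as in Lemma 2 for any $\lambda$. Such ultrafilters do not exist on $\mathbb B_\kappa$. To see this, let $g_\xi$ be the class of $\{x:x(\xi)=1\}$ for $\xi<\kappa$, and let $U$ be any ultrafilter on $\mathbb B_\kappa$. Choose $a_\xi\in\{g_\xi,\neg g_\xi\}\cap U$. The $a_\xi$ are independent of measure $\frac12$, so a meet of infinitely many of them has measure at most $2^{-n}$ for every $n$, hence is $0\notin U$. In particular no nonzero element lies below all $a_\xi$, so $U$ is not generated by an atom. By Lemma 2,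
$$[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle\quad\text{for every ultrafilter } U\text{ on }\mathbb B_\kappa.\tag{2}$$
For $\kappa=\omega$, every ultrafilter on $\mathbb B_\omega$ lies above $[\omega]^{<\omega}$. So the first cardinal at which anything can fail is $\omega_1$, and the conclusion $[\omega_1]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$ of Theorem 1 is optimal.

## Uncountable families contain convergent sequences

By Lemma 2, Theorem 1 asks for an ultrafilter $U$ such that every family $\langle a_\xi:\xi<\omega_1\rangle$ in $U$ has an infinite subfamily whose meet is in $U$. The direct plan under $2^{\aleph_0}=\aleph_1$ is to list all such families and to treat one at each of $\omega_1$ stages, keeping a countable filter base. This stops at the count: there are $\aleph_1^{\aleph_1}=2^{\aleph_1}>\aleph_1$ families of length $\omega_1$ in $\mathbb B_\omega$, too many for $\omega_1$ stages.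

Countable sequences are few enough: $\aleph_1^{\aleph_0}=(2^{\aleph_0})^{\aleph_0}=\aleph_1$. But one cannot demand that *every* sequence in $U$ have an infinite subsequence with meet in $U$, since the elements $a_n$ chosen before (2) violate this. What is needed is a class of countable sequences that every uncountable family must contain, and for which Lemma 1 applies. Convergent sequences in the measure metric form such a class.

The function $d(a,b)=\mu(a\triangle b)$ is a metric on $\mathbb B_\kappa$: $d(a,b)=0$ forces $a=b$ by strict positivity, and $a\triangle c\le(a\triangle b)\vee(b\triangle c)$ gives the triangle inequality. **The classes of clopen sets are $d$-dense, and there are $\kappa$ of them.** For the count, a clopen subset of $2^\kappa$ depends on finitely many coordinates by compactness. There are $\kappa$ finite sets of coordinates, with finitely many clopen sets for each, and the $g_\xi$ are $\kappa$ distinct classes because $d(g_\xi,g_\eta)=\frac12$ for $\xi\ne\eta$. For density, consider the sets that can be approximated in measure by clopen sets within every $\varepsilon>0$. These include the clopen sets and are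 closed under complements. If $A=\bigcup_nA_n$ with all $A_n$ approximable, choose $N\ge1$ with $\mu(A\setminus\bigcup_{n<N}A_n)<\varepsilon/2$ and clopen $C_n$ with $\mu(A_n\triangle C_n)<\varepsilon/(2N)$ for $n<N$. Then $\bigcup_{n<N}C_n$ approximates $A$ within $\varepsilon$. So the approximable sets form a $\sigma$-algebra containing the clopen sets, which is the whole product $\sigma$-algebra.

**Lemma 3.** If $U$ is an ultrafilter on $\mathbb B_\kappa$ with (†), then $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$.

**Proof.** Let $\langle a_\xi:\xi<\kappa^+\rangle$ be a family in $U$. By Lemma 2 it suffices to find an infinite $J\subseteq\kappa^+$ with $\bigwedge_{\xi\in J}a_\xi\in U$.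

**Step 1: reduction to many distinct values.** We dispose of repetitions. If some $a\in U$ equals $a_\xi$ for infinitely many $\xi$, let $J$ be the set of these $\xi$; the meet is $a\in U$. Otherwise each value is taken finitely often, so $X=\{a_\xi:\xi<\kappa^+\}$ has size $\kappa^+$.

**Step 2: a convergent sequence with its limit in $X$.** This is where $\kappa^+>\kappa$ is used. The metric space $\mathbb B_\kappa$ has a dense set of size $\kappa$, so the balls of rational radius around its points form a base of size at most $\kappa$. If every point $x\in X$ were isolated in $X$, we could choose a basic open set $B_x$ with $B_x\cap X=\{x\}$. The map $x\mapsto B_x$ would be injective, giving $|X|\le\kappa$. So some $a\in X$ is not isolated in $X$, and there are pairwise distinct $x_n\in X$ with $d(x_n,a)\to0$.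

**Step 3: applying (†).** We turn convergence into small elements. Put $b_n=a\setminus x_n$. Since $x_n\in U$ and $b_n\wedge x_n=0$, we have $b_n\notin U$. Also $\mu(b_n)\le d(x_n,a)\to0$. By (†) there is an infinite $I$ with $\bigvee_{n\in I}b_n\notin U$. For each $n\in I$ we have $a\wedge\neg b_n=a\wedge x_n\le x_n$, so
$$\bigwedge_{n\in I}x_n\ \ge\ a\wedge\neg\bigvee_{n\in I}b_n .\tag{3}$$
The right side of (3) is in $U$ because $a\in X\subseteq U$. For each $n\in I$ pick $\xi_n$ with $a_{\xi_n}=x_n$. The $\xi_n$ are distinct because the $x_n$ are, so $J=\{\xi_n:n\in I\}$ is infinite and $\bigwedge_{\xi\in J}a_\xi\in U$. $\square$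

It matters in Step 2 that the limit $a$ lies in $X$, hence in $U$. If $U$ contains all $f_k$ of Example A, then $f_k\to0$ in the metric, and every infinite meet of the $f_k$ is $0\notin U$.

## The recursion of length $\omega_1$

We can now prove Theorem 1.

**Cardinality.** We first compute $|\mathbb B_\kappa|$, which gives both the length of the recursion and the meaning of Tukey maximality. Sets of the form $\{x:x{\restriction}A\in B\}$, with $A\subseteq\kappa$ countably infinite and $B\subseteq2^A$ Borel, form a $\sigma$-algebra (for countable unions, take the union of the sets $A$), and it contains all clopen sets. So every element of $\mathbb B_\kappa$ has such a representative. There are at most $\kappa^\omega$ sets $A$ and, for each, $2^{\aleph_0}$ sets $B$. On the other side, with $p_n$ as in Example A, the elements $\bigvee_{n\in X}p_n$ for $X\subseteq\omega$ are distinct. Hence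
$$2^{\aleph_0}\le|\mathbb B_\kappa|\le\kappa^\omega\cdot2^{\aleph_0}=\kappa^\omega,\qquad\text{and } |\mathbb B_\kappa|=2^{\aleph_0}\ \text{ if }\ \omega\le\kappa\le2^{\aleph_0},\tag{4}$$
the last part because then $\kappa^\omega\le(2^{\aleph_0})^{\aleph_0}=2^{\aleph_0}$.

**Proof of Theorem 1.**

**Step 1: the list of tasks.** We list the sequences that (†) speaks about. By (4) there are at most $(2^{\aleph_0})^{\aleph_0}=\aleph_1$ sequences in $\mathbb B_\omega$ with measures tending to $0$. Enumerate them, possibly with repetitions, as $\langle b^\alpha:\alpha<\omega_1\rangle$, where $b^\alpha=\langle b^\alpha_n:n<\omega\rangle$.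

**Step 2: the filter base.** We build an increasing chain of countable sets $F_\alpha\subseteq\mathbb B_\omega$ with the FIP, meeting one task per stage. Let $F_0=\{1\}$, and take unions at limits. Such unions are countable because $\alpha<\omega_1$, and they have the FIP because any finite subset already lies in an earlier $F_\beta$. At stage $\alpha$ there are two cases.

*Case 1: $F_\alpha\cup\{\neg b^\alpha_n:n<\omega\}$ does not have the FIP.* Put $F_{\alpha+1}=F_\alpha$.

*Case 2: it has the FIP.* Lemma 1 gives an infinite $I_\alpha\subseteq\omega$ such that $F_{\alpha+1}=F_\alpha\cup\{\neg\bigvee_{n\in I_\alpha}b^\alpha_n\}$ has the FIP.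

**Step 3: (†) holds.** We check that doing nothing in Case 1 costs nothing. Let $U$ be any ultrafilter containing $\bigcup_{\alpha<\omega_1}F_\alpha$. Suppose $\mu(b_n)\to0$ and $b_n\notin U$ for all $n$, and say $\langle b_n\rangle=b^\alpha$. Then $F_\alpha\cup\{\neg b_n:n<\omega\}\subseteq U$, so this set has the FIP, and Case 2 applied at stage $\alpha$. Hence $\neg\bigvee_{n\in I_\alpha}b_n\in F_{\alpha+1}\subseteq U$, that is, $\bigvee_{n\in I_\alpha}b_n\notin U$.

**Step 4: Tukey type.** We translate back. Lemma 3 with $\kappa=\omega$ gives $[\omega_1]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$. Since $|\mathbb B_\omega|=\aleph_1$, this says that $U$ is not Tukey maximal. $\blacksquare$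

## Replacing $2^{\aleph_0}=\aleph_1$ by $\mathfrak d=\mathfrak c$

Write $\mathfrak c=2^{\aleph_0}$. Let $\mathfrak d$ be the least size of a family $\mathcal D\subseteq\omega^\omega$ such that every $h\in\omega^\omega$ is dominated by some $g\in\mathcal D$. It does not matter whether domination means $h(j)\le g(j)$ for all $j$ or for all but finitely many $j$: if $\mathcal D$ dominates in the weaker sense, then the functions $j\mapsto\max(g(j),n)$, for $g\in\mathcal D$ and $n<\omega$, dominate everywhere, and there are $|\mathcal D|$ of them, as $\mathcal D$ is infinite. Moreover $\aleph_1\le\mathfrak d\le\mathfrak c$: for countably many functions $g_0,g_1,\dots$, the function $j\mapsto1+\max_{i\le j}g_i(j)$ is eventually above each of them. So $2^{\aleph_0}=\aleph_1$ implies $\mathfrak d=\mathfrak c$.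

**Theorem 2.**

1. For every infinite $\kappa$ and every ultrafilter $U$ on $\mathbb B_\kappa$, $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$. So if $\kappa^\omega=\kappa$ (e.g. $\kappa=\mathfrak c$), every ultrafilter on $\mathbb B_\kappa$ is Tukey maximal.
2. Let $\omega\le\kappa\le\mathfrak c$. Then $\mathfrak d=\mathfrak c$ if and only if every $F\subseteq\mathbb B_\kappa$ with the FIP and $|F|<\mathfrak c$ extends to an ultrafilter with (†).
3. Assume $\mathfrak d=\mathfrak c$ and $\omega\le\kappa\le\mathfrak c$. There is an ultrafilter $U$ on $\mathbb B_\kappa$ with $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ and $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$. Consequently, $\mathbb B_\kappa$ has an ultrafilter which is not Tukey maximal if and only if $\kappa<\mathfrak c$.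

Part (2) characterizes when (†)-ultrafilters can be obtained by extending arbitrary small filter bases. Nothing here decides whether ZFC alone proves that $\mathbb B_\omega$ has an ultrafilter which is not Tukey maximal.

**Proof of Theorem 2(1).** The first sentence is (2). If $\kappa^\omega=\kappa$, then $|\mathbb B_\kappa|\le\kappa$ by (4), and $|\mathbb B_\kappa|\ge\kappa$ because the $g_\xi$ are distinct. So $|\mathbb B_\kappa|=\kappa$, and $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ is Tukey maximality. For $\kappa=\mathfrak c$ we have $\mathfrak c^\omega=\mathfrak c$. $\square$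

## One long gap for each element: thinning below $\mathfrak d$

To run the recursion for $\mathfrak c$ stages, we need Lemma 1 for filter bases of any size below $\mathfrak c$. The proof of Lemma 1 does not extend as it stands. Its Step 1 produced one decreasing sequence $f_0\ge f_1\ge\cdots$ of nonzero elements that eventually gets below every finite meet from $F$, by enumerating $F$ in type $\omega$. For uncountable $F$ there is no such enumeration.

So we look at each finite meet $f$ separately and ask how $I=\{h(0)<h(1)<\cdots\}$ can succeed for it. Step 3 of Lemma 1 shows that *one* index $j$ is enough. Suppose that after removing $b_0,\dots,b_{h(j)}$ from $f$ the remainder has larger measure than all the $b_n$ with $n\ge h(j+1)$ together. Then $f\setminus\bigvee_{n\in I}b_n\ne0$. This asks for a single sufficiently long gap between consecutive elements of $I$. A function that is not dominated by a certain function attached to $f$ must have such a gap. Fewer than $\mathfrak d$ functions can be escaped simultaneously.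

**Lemma 4 (thinning below $\mathfrak d$).** Let $F\subseteq\mathbb B_\kappa$ with $|F|<\mathfrak d$, let $\mu(b_n)\to0$, and suppose $F\cup\{\neg b_n:n<\omega\}$ has the FIP. Then there is an infinite $I\subseteq\omega$ such that $F\cup\{\neg\bigvee_{n\in I}b_n\}$ has the FIP.

**Proof.**

**Step 1: preparation.** We make tails summable and close $F$ under meets. An infinite set of indices that works for a subsequence yields one for the original sequence, and the hypotheses pass to subsequences. So we may assume $\sum_n\mu(b_n)<\infty$. Let $G$ be the closure of $F\cup\{1\}$ under finite meets. As $\mathfrak d$ is uncountable, $|G|\le|F|+\omega<\mathfrak d$. By the FIP, $f\setminus\bigvee_{k\le n}b_k\ne0$ for all $f\in G$ and $n<\omega$.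

**Step 2: how long a gap must be.** For each $f\in G$ we define the function that measures gaps. Let $g_f(n)$ be the least $m>n$ with
$$\sum_{k\ge m}\mu(b_k)<\mu\Big(f\setminus\bigvee_{k\le n}b_k\Big).\tag{5}$$
It exists because the right side is positive and the tails tend to $0$. The function $g_f$ is nondecreasing: if $m$ satisfies the requirements for $n+1$, then $m>n+1>n$, and (5) holds for $n$ because its right side for $n$ is at least that for $n+1$. So $g_f(n)\le g_f(n+1)$.

For instance, in Example A with $f=f_k$ and $b_n=p_n$, the right side of (5) is $\mu(f_{\max(k,n)})=2^{-\max(k,n)-1}$ and the left side is $2^{-m}$, so $g_f(n)=\max(k,n)+2$. Beyond $k$, a gap is long enough as soon as it skips one index, which matches what we saw for the even numbers.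

**Step 3: escaping all orbits at once.** We choose $I$, using $|G|<\mathfrak d$. For $f\in G$ put $G_f(0)=0$ and $G_f(j+1)=g_f(G_f(j))$. The family $\{G_f:f\in G\}$ has size $<\mathfrak d$, so it is not dominating in the sense of eventual domination. Hence there is $h\in\omega^\omega$ such that for each $f\in G$, $h(j)>G_f(j)$ for infinitely many $j$. Replacing $h$ by $h'$ with $h'(0)=0$ and $h'(j+1)=\max(h(j+1),h'(j)+1)$ keeps this property, since only the value at $0$ may have been lowered. So we may assume that $h(0)=0$ and $h$ is strictly increasing. Let $I=\operatorname{ran}h$.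

**Step 4: every $f\in G$ gets a long gap.** We show that for each $f\in G$ there is $j$ with $h(j+1)\ge g_f(h(j))$. Suppose $h(j+1)<g_f(h(j))$ for all $j$. Then $h(j)\le G_f(j)$ for all $j$ by induction: $h(0)=0=G_f(0)$, and if $h(j)\le G_f(j)$, then by monotonicity of $g_f$
$$h(j+1)<g_f(h(j))\le g_f(G_f(j))=G_f(j+1).$$
This contradicts the choice of $h$.

**Step 5: a long gap saves $f$.** Fix $f\in G$ and $j$ as in Step 4. We have
$$\mu\Big(f\setminus\bigvee_{i\le j}b_{h(i)}\Big)\ge\mu\Big(f\setminus\bigvee_{k\le h(j)}b_k\Big)>\sum_{k\ge g_f(h(j))}\mu(b_k)\ge\mu\Big(\bigvee_{i>j}b_{h(i)}\Big).$$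
The first inequality holds because $h(i)\le h(j)$ for $i\le j$. The second is (5) with $n=h(j)$ and $m=g_f(h(j))$. The third holds because for $i>j$ the indices $h(i)$ are distinct and at least $h(j+1)\ge g_f(h(j))$. So $\bigvee_{i>j}b_{h(i)}$ does not cover $f\setminus\bigvee_{i\le j}b_{h(i)}$, that is, $f\setminus\bigvee_{n\in I}b_n\ne0$. Since every finite meet of elements of $F$ is in $G$, the set $F\cup\{\neg\bigvee_{n\in I}b_n\}$ has the FIP. $\square$

**Proof of Theorem 2(2), from $\mathfrak d=\mathfrak c$ to extensions.** This is the recursion of Theorem 1 with Lemma 4 in place of Lemma 1. Assume $\mathfrak d=\mathfrak c$, and let $F\subseteq\mathbb B_\kappa$ have the FIP with $|F|<\mathfrak c$. By (4), $|\mathbb B_\kappa|^\omega=\mathfrak c^\omega=\mathfrak c$, so we can enumerate all sequences in $\mathbb B_\kappa$ with measures tending to $0$ as $\langle b^\alpha:\alpha<\mathfrak c\rangle$. Build increasing sets $F_\alpha$ with the FIP, starting with $F_0=F$ and taking unions at limits. At stage $\alpha$, if $F_\alpha\cup\{\neg b^\alpha_n:n<\omega\}$ has the FIP, add to $F_\alpha$ the element $\neg\bigvee_{n\in I}b^\alpha_n$,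 with $I$ infinite given by Lemma 4. Otherwise put $F_{\alpha+1}=F_\alpha$. At most one element is added per stage, so
$$|F_\alpha|\le|F|+|\alpha|+\omega<\mathfrak c=\mathfrak d,$$
and Lemma 4 indeed applies at every stage. Let $U\supseteq\bigcup_{\alpha<\mathfrak c}F_\alpha$ be an ultrafilter; it extends $F$. If $\mu(b_n)\to0$ and $b_n\notin U$ for all $n$, say $\langle b_n\rangle=b^\alpha$, then $F_\alpha\cup\{\neg b_n:n<\omega\}\subseteq U$ has the FIP. So at stage $\alpha$ an element $\neg\bigvee_{n\in I}b_n$ with $I$ infinite was added, and it lies in $U$. Thus $U$ has (†). $\square$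

## A filter base of size $\mathfrak d$ that excludes (†)

For the converse in Theorem 2(2), assume $\mathfrak d<\mathfrak c$. We exhibit $F\subseteq\mathbb B_\kappa$ with the FIP and $|F|\le\mathfrak d<\mathfrak c$ such that no ultrafilter $U\supseteq F$ has (†).

**Step 1: the elements.** We place a partition of $1$ on the pairs above the diagonal and read everything off as regions of pairs. Let $\langle c_{i,m}:i<m<\omega\rangle$ be a partition of $1$ into nonzero elements; for instance, re-index the $p_n$ of Example A by a bijection. Put
$$b_n=\bigvee\{c_{i,m}:i\le n<m\},\qquad e_k=\bigvee\{c_{i,m}:k<i<m\},$$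
$$d_g=\bigvee\{c_{i,m}:i<m,\ m\ge g(i)\}\qquad(g\in\omega^\omega).$$
With $i$ horizontal and $m$ vertical, $b_n$ is the quadrant above and to the left of the diagonal point $(n,n)$ (column $n$ included, row $n$ excluded), $e_k$ consists of the columns to the right of $k$, and $d_g$ is what lies on or above the graph of $g$. Since the measures of all $c_{i,m}$ sum to $1$,
$$\mu(b_n)\le\sum_{m>n}\sum_{i<m}\mu(c_{i,m})\to0,$$
as this is a tail of a convergent series.

**Step 2: the filter base.** We choose enough graphs to catch every infinite $I$. Let $\mathcal D$ be an everywhere-dominating family of size $\mathfrak d$, and let $F=\{e_k:k<\omega\}\cup\{d_g:g\in\mathcal D\}$. Then $|F|\le\mathfrak d$. Given finitely many $k$'s and $g$'s, choose $i$ above all these $k$, and then $m>i$ above all the values $g(i)$. The nonzero element $c_{i,m}$ lies below all the chosen $e_k$ and $d_g$. So $F$ has the FIP.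

**Step 3: (†) fails for every $U\supseteq F$.** We show that each $b_n$ is outside $U$ but that every infinite join of them is in $U$. Let $U\supseteq F$ be an ultrafilter. The pairs in $e_n$ have $i>n$ and those in $b_n$ have $i\le n$, so $e_n\wedge b_n=0$. As $e_n\in U$, we get $b_n\notin U$. Now let $I\subseteq\omega$ be infinite. Put $g_I(i)=\min\{n\in I:n\ge i\}+1$, and choose $g\in\mathcal D$ with $g(i)\ge g_I(i)$ for all $i$. Suppose $i<m$ and $m\ge g(i)$, and let $n=\min\{n'\in I:n'\ge i\}$. Then $i\le n$ and $n<n+1=g_I(i)\le g(i)\le m$, so $c_{i,m}\le b_n$. Hence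
$$d_g\le\bigvee_{n\in I}b_n ,\tag{6}$$
and since $d_g\in U$, also $\bigvee_{n\in I}b_n\in U$. As $I$ was arbitrary, (†) fails for $U$. This completes the proof of Theorem 2(2). $\square$

Steps 1 and 2 did not use $\mathfrak d<\mathfrak c$. The set $F\cup\{\neg b_n:n<\omega\}$ has the FIP because $e_n\le\neg b_n$, while by (6) no infinite $I$ leaves $F\cup\{\neg\bigvee_{n\in I}b_n\}$ with the FIP. So the hypothesis $|F|<\mathfrak d$ in Lemma 4 cannot be weakened to $|F|\le\mathfrak d$.

## The exact Tukey bounds on $\mathbb B_\kappa$ for $\omega\le\kappa\le\mathfrak c$

**Proof of Theorem 2(3).** Assume $\mathfrak d=\mathfrak c$ and $\omega\le\kappa\le\mathfrak c$.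

**Step 1: the ultrafilter.** We combine the previous parts. By part (2) applied to $F=\{1\}$, there is an ultrafilter $U$ on $\mathbb B_\kappa$ with (†). Part (1) gives $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$, and Lemma 3 gives $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$.

**Step 2: if $\kappa<\mathfrak c$, then $U$ is not Tukey maximal.** We compare $\kappa^+$ with $|\mathbb B_\kappa|$, which is $\mathfrak c$ by (4). Here $\kappa^+\le\mathfrak c$. If $[\mathfrak c]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$, then Lemma 2 gives a family $\langle a_\xi:\xi<\mathfrak c\rangle$ in $U$ none of whose infinite meets is in $U$. Its restriction $\langle a_\xi:\xi<\kappa^+\rangle$ has the same property, so $[\kappa^+]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ by Lemma 2, contradicting Step 1.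

**Step 3: if $\kappa=\mathfrak c$, there is no such ultrafilter.** Here $\kappa^\omega=\kappa$, so by part (1) every ultrafilter on $\mathbb B_\kappa$ is Tukey maximal. $\blacksquare$
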